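# Ranks of the first Frölicher differential in families of compact complex manifolds

## 1. A deformation of the Iwasawa manifold

On $\mathbb C^3$ consider the maps
$$z\mapsto (z_1+a_1,\ z_2+a_2,\ z_3+a_3+a_1z_2),\qquad a\in\mathbb Z[i]^3 .$$
Composing $a$ and then $b$ gives the parameters $a_1+b_1,\ a_2+b_2,\ a_3+b_3+b_1a_2$, so they form a group. It acts freely, properly discontinuously and cocompactly, and the quotient $I$ is the Iwasawa manifold. The forms
$$\omega^1=dz_1,\qquad \omega^2=dz_2,\qquad \omega^3=dz_3-z_1\,dz_2$$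
are unchanged by these maps, so they live on $I$, and $d\omega^1=d\omega^2=0$, $d\omega^3=-\omega^1\wedge\omega^2$.

Now move the complex structure. For $t\in\mathbb C$ declare that $\varphi^1=\omega^1+t\bar\omega^2$, $\varphi^2=\omega^2$, $\varphi^3=\omega^3$ are the forms of type $(1,0)$. Throughout I write $\varphi^{1\bar2}=\varphi^1\wedge\bar\varphi^2$ and so on, and often omit $\wedge$. Since $\omega^1=\varphi^1-t\bar\varphi^2$,
$$d\varphi^1=d\varphi^2=0,\qquad d\varphi^3=-(\varphi^1-t\bar\varphi^2)\wedge\varphi^2=-\varphi^{12}-t\,\varphi^{2\bar2}.\tag{1}$$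
There is no $(0,2)$ part, so the structure is integrable. Call the resulting complex manifold $I_t$. Let $t$ vary as well, taking $dt,\varphi^1,\varphi^2,\varphi^3$ as $(1,0)$-forms on $I\times\mathbb C$. Then $d\varphi^1=dt\wedge\bar\omega^2$, and $d\varphi^3$ still lies in the ideal generated by the $(1,0)$-forms, so $I\times\mathbb C$ is a complex manifold (Newlander–Nirenberg) that maps holomorphically to $\mathbb C$ with fibers $I_t$.

On each $I_t$ look at the map $d_1^{1,0}:H^{1,0}_{\bar\partial}\to H^{2,0}_{\bar\partial}$ induced by $\partial$. We may compute with constant-coefficient combinations of the $\varphi^j,\bar\varphi^j$; Lemma 2 in Section 4 justifies this.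

At $t=0$ all three $\varphi^j$ are $\bar\partial$-closed and $\partial\varphi^3=-\varphi^{12}$. Nothing is divided out in $H^{2,0}_{\bar\partial}$, so this is a nonzero class and the rank is $1$. For $t\ne0$ we have $\bar\partial\varphi^3=-t\varphi^{2\bar2}\neq0$. Hence $H^{1,0}_{\bar\partial}=\langle\varphi^1,\varphi^2\rangle$, both forms are closed, and the rank is $0$.

So the rank is $0$ generically and jumps **up** at the special point. This is the same direction in which the Hodge number $h^{1,0}$ jumps (from $2$ to $3$). Does the rank always behave this way?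

**Family.** A *complex analytic family* is a surjective, proper, holomorphic submersion $\pi:\mathcal X\to B$ of complex manifolds. Its fibers $X_t=\pi^{-1}(t)$ are compact complex manifolds.

**Frölicher spectral sequence.** On a compact complex manifold $X$ the complex $(A^\bullet(X),d=\partial+\bar\partial)$ is filtered by $F^pA^k=\bigoplus_{\lambda\ge p}A^{\lambda,k-\lambda}$. The spectral sequence of this filtration has $E_1^{p,q}=H^{p,q}_{\bar\partial}(X)$, with $d_1^{p,q}:E_1^{p,q}\to E_1^{p+1,q}$, $[\alpha]\mapsto[\partial\alpha]$, and $E_2^{p,q}=\ker d_1^{p,q}/\operatorname{im}d_1^{p-1,q}$. It converges to de Rham cohomology, so $\sum_{p+q=k}\dim E_r^{p,q}\ge b_k(X)$ for every $r\geq1$, with equality for all $k$ if it degenerates at $E_r$. For $d_2$: if $\bar\partial\alpha=0$ and $\partial\alpha+\bar\partial\beta=0$, then $d(\alpha+\beta)=\partial\beta$, and $d_2[\alpha]=[\partial\beta]$.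

Put
$$r^{p,q}(X)=\dim\operatorname{im}d_1^{p,q},\qquad s^{p,q}(X)=r^{p,q}(X)+r^{p-1,q}(X)=\dim E_1^{p,q}-\dim E_2^{p,q},\tag{2}$$
where terms of negative index are $0$.

**Semi-continuity.** A function $f:B\to\mathbb Z$ is *upper semi-continuous* (usc) if every $t_0\in B$ has a neighborhood $U$, in the Euclidean topology, with $f(t)\le f(t_0)$ for all $t\in U$. The function "$1$ at $0$, and $0$ elsewhere" is usc; the function "$0$ at $0$, and $1$ elsewhere" is not.

The question is posed in Yan Hu and Wei Xia, "The structure of deformed double complexes on the Iwasawa manifold", arXiv:2407.02875 (2024): *are $t\mapsto r^{p,q}(X_t)$ and $t\mapsto s^{p,q}(X_t)$ usc for every complex analytic family?* For the Kuranishi family of the Iwasawa manifold both functions are usc for all $(p,q)$, even with respect to the analytic Zariski topology.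

## 2. Failure in general and one positive case: statements

In general the answer is no, for both functions.

**Theorem A.** Neither function is usc in general. There is a complex analytic family $\{N_t\}_{t\in\mathbb C}$ of compact complex $4$-dimensional nilmanifolds with
$$r^{0,1}(N_0)=s^{0,1}(N_0)=0,\qquad r^{0,1}(N_t)=s^{0,1}(N_t)=1\quad(t\neq0).$$

**Theorem B.** Let $p,q\ge0$. The function $t\mapsto r^{p,q}(X_t)$ is usc for every complex analytic family if and only if $(p,q)=(0,0)$. The same holds for $t\mapsto s^{p,q}(X_t)$.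

**Theorem C.** If $\dim X_t\le2$, both functions vanish identically for all $(p,q)$. For every $n\ge3$ there is a family over a disc with $n$-dimensional fibers for which both functions fail to be usc at $t=0$ in bidegree $(0,2)$. More precisely, $r^{p,q}$ fails for every
$$(p,q)\in R_n=\{0\le p\le n-3,\ 2\le q\le n-1\}\cup\{2\le p\le n-1,\ 1\le q\le n-2\},$$
and $s^{p,q}$ fails whenever $(p,q)\in R_n$ or $(p-1,q)\in R_n$. If $n\ge5$, $r^{p,q}$ fails in relative dimension $n$ (for suitable families) for all $0\le p\le n-1$, $1\le q\le n-1$.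

**Proposition D.** If the Frölicher spectral sequence of $X_{t_0}$ degenerates at $E_2$, then for each $k$ the function $t\mapsto\sum_{p+q=k}s^{p,q}(X_t)$ is usc at $t_0$. The hypothesis cannot be dropped (Theorem A, $k=1$).

## 3. Low dimensions, and counting against Betti numbers

**Fibers of dimension at most 2.** For compact curves (Hodge theory) and compact complex surfaces (Kodaira; see Barth–Hulek–Peters–Van de Ven, *Compact Complex Surfaces*, Thm IV.2.8) the Frölicher spectral sequence degenerates at $E_1$. So $r=s=0$. This is the first sentence of Theorem C.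

**Bidegree $(0,0)$.** $E_1^{0,0}$ consists of holomorphic functions on a compact manifold. These are locally constant, so $r^{0,0}=s^{0,0}=0$ always. This is the "if" part of Theorem B.

**The natural attempt.** The numbers $\dim E_1^{p,q}(X_t)$ are usc, the Betti numbers are locally constant, and $s^{p,q}$ is a difference of dimensions. So one tries to bound $s$ by $\dim E_1$ minus something topological.

**Proof of the first sentence of Proposition D.** The Hodge numbers $\dim E_1^{p,q}(X_t)$ are usc (Kodaira–Spencer; Grauert), and $b_k(X_t)$ is locally constant. Always $\sum_{p+q=k}\dim E_2^{p,q}\ge b_k$, with equality at $t_0$ by hypothesis. For $t$ near $t_0$,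
$$\sum_{p+q=k}s^{p,q}(X_t)\le\sum_{p+q=k}\dim E_1^{p,q}(X_t)-b_k\le\sum_{p+q=k}\dim E_1^{p,q}(X_{t_0})-b_k=\sum_{p+q=k}s^{p,q}(X_{t_0}).\qquad\square$$

**Where it stops.** Only the last equality uses the hypothesis. If $d_2$ or a later differential is nonzero at $t_0$ in the relevant degree, then $\sum\dim E_1(X_{t_0})-b_k$ is strictly larger than $\sum s(X_{t_0})$, and nothing prevents the middle terms from using the extra room. This tells us what to look for: a class that at $t_0$ survives $d_1$ and is involved only in $d_2$, but for nearby $t$ is already involved in $d_1$.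

A second observation points the same way. In the Iwasawa example the rank could drop because $E_1$ itself shrank. If instead $E_1$ keeps constant dimension and $d_1$ becomes a matrix depending continuously on $t$, then its rank is *lower* semi-continuous and can only go up near $t_0$.

**A blueprint in degree 1.** Suppose we have $f$ of type $(0,1)$ and $e$ of type $(1,0)$ with
$$\bar\partial f=0,\qquad \partial f=-c,\qquad \bar\partial e=c_t,\qquad c_0=c .$$
Then $d_1[f]=-[c]$. At $t=0$ this is zero because $c=\bar\partial e$, and $d_2[f]=[\partial e]$. For $t\ne0$ it is nonzero as soon as $c$ is not in the space of $\bar\partial$-exact forms, for instance if that space has turned away from $c$ along with $c_t$. By Proposition D we need $\partial e\neq0$ in a suitable sense; a closed $f+e$ would contribute to $b_1$ and could not disappear. Section 5 realizes this blueprint.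

## 4. Invariant forms compute $E_1$; duality; products

To use the blueprint we need manifolds whose Frölicher spectral sequence can be computed in a finite-dimensional model, for every complex structure in the family.

**$E_1$-isomorphism.** A map of bounded double complexes is an *$E_1$-isomorphism* if it induces an isomorphism on $\bar\partial$-cohomology. It then induces isomorphisms of $E_1$ compatible with $d_1$, hence of all later terms. In particular the ranks of $d_1$ agree. (Example: constant-coefficient forms inside all forms on a complex torus, by Lemma 1 below applied to the torus acting on itself.)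

We also use: *if a map of complexes respects finite filtrations and is a quasi-isomorphism on graded pieces, it is a quasi-isomorphism.* This follows by induction on the filtration index from the long exact sequences of $0\to F_{k-1}\to F_k\to F_k/F_{k-1}\to0$ and the five lemma.

**Lemma 1.** Let $T$ be a compact complex torus acting holomorphically on a compact complex manifold $X$. Then $A^{\bullet,\bullet}(X)^T\subset A^{\bullet,\bullet}(X)$ is an $E_1$-isomorphism.

*Proof.* **Step 1: $T$ acts trivially on $H_{\bar\partial}^{p,q}(X)$.** Let $\rho(g)=g^*$ on this finite-dimensional space; it is a homomorphism because $T$ is abelian. By Serre duality its matrix coefficients are functions $g\mapsto\int_Xg^*\alpha\wedge\beta$ with $\alpha,\beta$ $\bar\partial$-closed, which are smooth, and its derivative along $\xi\in\mathrm{Lie}(T)$ is $L_\xi$. Write $\xi=Z+\bar Z$ with $Z$ of type $(1,0)$. Since the action is holomorphic, both $\xi$ and $J\xi=iZ-i\bar Z$ generate flows by holomorphic maps, so $L_\xi$ and $L_{J\xi}$ preserve bidegree.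 Hence so do $L_Z$ and $L_{\bar Z}$. Now
$$L_{\bar Z}=[d,i_{\bar Z}]=[\partial,i_{\bar Z}]+[\bar\partial,i_{\bar Z}],$$
and the first summand has bidegree $(1,-1)$, so it vanishes. Thus $L_{\bar Z}=[\bar\partial,i_{\bar Z}]$ acts as $0$ on $\bar\partial$-cohomology. As $\bar Z=\frac12(\xi+iJ\xi)$, this says $d\rho(J\xi)=i\,d\rho(\xi)$, so $\rho:T\to GL(H^{p,q}_{\bar\partial})$ is holomorphic. Since $T$ is compact and connected, $\rho$ is constant, that is, trivial.

**Step 2: average.** Averaging over $T$ commutes with $\partial$ and $\bar\partial$. If $\alpha$ is $\bar\partial$-closed, its average has the same integral against every $\bar\partial$-closed $\beta$ of complementary type, by Step 1, so by Serre duality it has the same class. This gives surjectivity. If $\alpha$ is invariant and $\alpha=\bar\partial\beta$, then $\alpha$ is $\bar\partial$ of the average of $\beta$. This gives injectivity. $\square$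

**Lemma 2.** Let a compact complex torus $T$ act holomorphically on a compact complex manifold $X$, making it a smooth principal $T$-bundle over a complex torus $A$ with holomorphic projection. Let $\alpha^1,\dots,\alpha^k$ be a basis of the constant-coefficient $(1,0)$-forms of $A$, pulled back to $X$. Let $\varphi^1,\dots,\varphi^m$ be $T$-invariant $(1,0)$-forms on $X$ such that the $\alpha$'s and $\varphi$'s together form a frame of $(1,0)$-forms, and such that each $d\varphi^j$ is a constant-coefficient $2$-form on $A$. Then $\Lambda(\alpha,\varphi,\bar\alpha,\bar\varphi)\subset A(X)$ is an $E_1$-isomorphism from a finite-dimensional double complex.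

*Proof.* A form on $X$ is uniquely a combination of monomials in the frame. The frame is $T$-invariant, so the form is invariant exactly when its coefficients are, i.e. when they are functions on $A$. Hence $A(X)^T=A(A)\otimes\Lambda(\varphi,\bar\varphi)$, and this is $E_1$-isomorphic to $A(X)$ by Lemma 1. Filter by degree in $\varphi,\bar\varphi$. Since $d\varphi^j\in A(A)$, the operator $\bar\partial$ does not raise this degree, and on graded pieces it is $\bar\partial_A\otimes1$. On graded pieces the inclusion $\Lambda(\alpha,\varphi,\bar\alpha,\bar\varphi)\subset A(A)\otimes\Lambda(\varphi,\bar\varphi)$ is the inclusion $\Lambda(\alpha,\bar\alpha)\subset A(A)$ tensored with a fixed vector space. Lemma 1 for $A$ acting on itself says that this is a $\bar\partial$-quasi-isomorphism. By the filtration principle we are done. $\square$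

For $I_t$ in Section 1, take $T=\mathbb C/\mathbb Z[i]$ acting by translation in $z_3$, with quotient the torus $\mathbb C^2/\mathbb Z[i]^2$ having $(1,0)$-forms $\varphi^1,\varphi^2$. By (1) the lemma applies, which justifies the computation there.

**Lemma 3 (duality).** If $n=\dim X$, then $r^{p,q}(X)=r^{\,n-1-p,\,n-q}(X)$.

*Proof.* Let $\alpha\in A^{p,q}$ and $\beta\in A^{n-p-1,n-q}$ be $\bar\partial$-closed. Then $\alpha\wedge\beta$ has type $(n-1,n)$, so
$$0=\int_Xd(\alpha\wedge\beta)=\int_X\partial\alpha\wedge\beta\pm\int_X\alpha\wedge\partial\beta .$$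
Thus $d_1^{p,q}$ and $d_1^{n-1-p,n-q}$ are adjoint up to sign under Serre duality, and adjoint maps have equal rank. $\square$

*Corners.* The bidegrees $(0,0),(n-1,0),(0,n),(n-1,n)$ always give $r^{p,q}=0$. If $\beta$ is a holomorphic $(n-1)$-form, then $d\beta$ is a holomorphic $n$-form with $\int d\beta\wedge\overline{d\beta}=\int d(\beta\wedge\overline{d\beta})=0$, so $d\beta=0$; this is $r^{n-1,0}=0$. We know $r^{0,0}=0$, and the other two corners follow by Lemma 3.

**Lemma 4 (products).** If $Z$ is compact Kähler, then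
$$r^{p,q}(X\times Z)=\sum_{a,b}r^{p-a,q-b}(X)\,h^{a,b}(Z).$$

*Proof.* By the Künneth formula for Dolbeault cohomology, $A(X)\otimes A(Z)\to A(X\times Z)$ is an $E_1$-isomorphism. So $E_1(X\times Z)=E_1(X)\otimes H(Z)$ with $d_1=d_1\otimes1\pm1\otimes d_1$, and $d_1=0$ on $Z$ because $Z$ is compact Kähler. Hence $d_1^{p,q}$ on the product is the direct sum of the maps $d_1^{p-a,q-b}\otimes\mathrm{id}_{H^{a,b}(Z)}$. $\square$

For a complex torus $T^m$ of dimension $m$, $h^{a,b}(T^m)=\binom ma\binom mb$; this is positive exactly for $0\le a,b\le m$.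

## 5. A nilmanifold in dimension four where $d_1$ takes over from $d_2$

We realize the blueprint with $f=\bar\varphi^3$, $e=\varphi^4$, $c=\varphi^{1\bar2}$. The form $c_t$ must move, and the Iwasawa example shows how: under $\varphi^1=\omega^1+t\bar\omega^2$ the form $\omega^{12}$ acquires a $(1,1)$ part $t\varphi^{2\bar2}$. So we ask for $d\omega^4=\omega^{12}+\omega^{1\bar2}$: the second term supplies $c$, and the first supplies the movement and makes $d_2\ne0$. (Without the term $\omega^{12}$ this deformation has no effect: $\omega^1\bar\omega^2=(\varphi^1-t\bar\varphi^2)\bar\varphi^2=\varphi^{1\bar2}$.)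

**Step 1: the manifold.** On $\mathbb C^4$ let
$$\omega^1=dz_1,\quad\omega^2=dz_2,\quad\omega^3=dz_3-\bar z_1dz_2,\quad\omega^4=dz_4+z_1(dz_2+d\bar z_2).$$
Then
$$d\omega^1=d\omega^2=0,\qquad d\omega^3=-d\bar z_1\wedge dz_2=\omega^{2\bar1},\qquad d\omega^4=\omega^{12}+\omega^{1\bar2}.$$
The maps
$$z\mapsto(z_1+a_1,\ z_2+a_2,\ z_3+a_3+\bar a_1z_2,\ z_4+a_4-a_1(z_2+\bar z_2)),\qquad a\in\mathbb Z[i]^4,$$
preserve all $\omega^j$: in $\omega^3$ the terms $\bar a_1dz_2$ cancel, and in $\omega^4$ the terms $a_1(dz_2+d\bar z_2)$ cancel. Composing $a$ and then $b$ gives the parameters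
$$a_1+b_1,\quad a_2+b_2,\quad a_3+b_3+\bar b_1a_2,\quad a_4+b_4-2b_1\mathrm{Re}\,a_2,$$
again in $\mathbb Z[i]$, and inverses are found by solving for $b$. So the maps form a group $\Gamma$. With arbitrary $a\in\mathbb C^4$ the same formulas give a two-step nilpotent Lie group acting simply transitively on $\mathbb C^4$.

A fixed point of an element of $\Gamma$ forces $a_1=a_2=0$ and then $a_3=a_4=0$, so the action is free. If an element moves a compact set $K$ to a set meeting $K$, then $a_1,a_2$ are bounded, hence also $a_3,a_4$, so there are finitely many such elements. Every orbit meets the product of four unit squares (adjust $z_1,z_2$, then $z_3,z_4$). So $N=\mathbb C^4/\Gamma$ is a compact manifold carrying the $\omega^j$.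

**Step 2: the family.** On $N\times\mathbb C$ declare
$$dt,\quad\varphi^1=\omega^1+t\bar\omega^2,\quad\varphi^2=\omega^2,\quad\varphi^3=\omega^3,\quad\varphi^4=\omega^4$$
to be a basis of the $(1,0)$-forms. Together with their conjugates they form a coframe, since $\omega^2,\bar\omega^2$, and then $\omega^1,\bar\omega^1$, can be recovered. The structure is integrable because $d\varphi^2=0$ and
$$d\varphi^1=dt\wedge\bar\omega^2,\qquad d\varphi^3=\varphi^2\wedge\bar\omega^1,\qquad d\varphi^4=\omega^1\wedge(\omega^2+\bar\omega^2)=\varphi^1\wedge(\varphi^2+\bar\varphi^2)+t\,\varphi^{2\bar2}$$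
lie in the ideal generated by $(1,0)$-forms. (For the last one use $\omega^1=\varphi^1-t\bar\varphi^2$.) By Newlander–Nirenberg, $N\times\mathbb C$ is a complex manifold. The projection to $t$ is a proper surjective holomorphic submersion with fibers $N_t=(N,J_t)$. Since $\bar\omega^1=\bar\varphi^1-\bar t\varphi^2$, on $N_t$ we get
$$d\varphi^1=d\varphi^2=0,\qquad d\varphi^3=\varphi^{2\bar1},\qquad d\varphi^4=\varphi^{12}+\varphi^{1\bar2}+t\,\varphi^{2\bar2}.\tag{3}$$

**Step 3: reduction to a finite model.** The torus $T=(\mathbb C/\mathbb Z[i])^2$ acts on $N$ by translations in $(z_3,z_4)$: these commute with $\Gamma$, and those by $\mathbb Z[i]^2$ belong to $\Gamma$. The action map pulls back $\varphi^1,\varphi^2$ to themselves and $\varphi^3,\varphi^4$ to $\varphi^3+d\tau_3$, $\varphi^4+d\tau_4$, so it is holomorphic for $J_t$. Over a small ball in $\mathbb C^2/\mathbb Z[i]^2$ the coordinates $z_1,z_2$ lift uniquely and $N$ is a product with $T$. So $N$ is a principal $T$-bundle over the torus $A_t=\mathbb C^2/\mathbb Z[i]^2$ with $(1,0)$-forms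 $\varphi^1,\varphi^2$. By (3), Lemma 2 applies: $\Lambda(\varphi^1,\dots,\varphi^4,\bar\varphi^1,\dots,\bar\varphi^4)$ is $E_1$-isomorphic to $A(N_t)$.

**Step 4: the rank of $d_1^{0,1}$.** Conjugating (3),
$$d\bar\varphi^3=\bar\varphi^2\varphi^1=-\varphi^{1\bar2},\qquad d\bar\varphi^4=\bar\varphi^1\bar\varphi^2-\varphi^{2\bar1}-\bar t\,\varphi^{2\bar2}.$$
So $\bar\partial\bar\varphi^j=0$ for $j\le3$ and $\bar\partial\bar\varphi^4=\bar\varphi^1\bar\varphi^2\ne0$. Hence $E_1^{0,1}=\langle\bar\varphi^1,\bar\varphi^2,\bar\varphi^3\rangle$. Here $\partial\bar\varphi^1=\partial\bar\varphi^2=0$ and $\partial\bar\varphi^3=-\varphi^{1\bar2}$. The $\bar\partial$-exact $(1,1)$-forms in the model are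
$$\langle\bar\partial\varphi^3,\bar\partial\varphi^4\rangle=\langle\varphi^{2\bar1},\ \varphi^{1\bar2}+t\varphi^{2\bar2}\rangle .$$
This space contains $\varphi^{1\bar2}$ if and only if $t=0$. Hence $d_1[\bar\varphi^3]=-[\varphi^{1\bar2}]$ is zero exactly for $t=0$, so $r^{0,1}(N_0)=0$ and $r^{0,1}(N_t)=1$ for $t\ne0$. Since $s^{0,1}=r^{0,1}+r^{-1,1}=r^{0,1}$, Theorem A is proved. $\blacksquare$

**The second sentence of Proposition D.** The forms $\bar\partial\varphi^3,\bar\partial\varphi^4$ are independent, so $E_1^{1,0}(N_t)=\langle\varphi^1,\varphi^2\rangle$ consists of closed forms and $r^{1,0}=0$. Hence $\sum_{p+q=1}s^{p,q}(N_t)=r^{1,0}+r^{0,1}$ is $0$ at $t=0$ and $1$ for $t\neq0$, and the hypothesis of Proposition D cannot be dropped. The blueprint is visible at $t=0$: $d(\bar\varphi^3+\varphi^4)=\varphi^{12}$, so $d_2[\bar\varphi^3]=[\varphi^{12}]$, which is nonzero in $E_2^{2,0}$ because $d_1$ vanishes on $E_1^{1,0}$. $\blacksquare$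

## 6. A fixed $\bar\partial$ and a moving $\partial$: all bidegrees

To reach other bidegrees we multiply by tori. Lemma 4 then mixes all the numbers $r^{i,j}(N_t)$, so we must know that none of them drops when $t$ leaves $0$.

**Lemma 5.** Let $V$ be a finite-dimensional bigraded vector space with a fixed $\bar\partial$ and operators $\partial_t$ depending continuously on $t$, such that $(V,\partial_t,\bar\partial)$ is a double complex for every $t$. Then for $t$ near $0$ the rank of $d_1^{i,j}$ at $t$ is at least its rank at $0$, for all $i,j$.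

*Proof.* $E_1=H_{\bar\partial}(V)$ does not depend on $t$, and $d_1$ is a continuous matrix function of $t$ in fixed bases. A minor that is nonzero at $0$ stays nonzero nearby. There are finitely many bidegrees. $\square$

**Step 1: $r^{i,j}(N_t)\ge r^{i,j}(N_0)$ for all $i,j$ and $t$ near $0$.** In the model of Section 5 use the generators $e_1=\varphi^1+t\varphi^2$, $e_j=\varphi^j$ $(j=2,3,4)$ and $f_j=\bar\varphi^j$. By (3), $\bar\partial$ is
$$e_3\mapsto e_2f_1,\quad e_4\mapsto e_1f_2,\quad f_4\mapsto f_1f_2,\quad\text{other generators}\mapsto0,$$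
because $\varphi^{1\bar2}+t\varphi^{2\bar2}=e_1f_2$. The formulas do not contain $t$. Since $\varphi^{12}=e_1e_2$ and $\varphi^1=e_1-te_2$, the operator $\partial$ is
$$e_4\mapsto e_1e_2,\quad f_3\mapsto-(e_1-te_2)f_2,\quad f_4\mapsto-e_2f_1-\bar t\,e_2f_2,\quad\text{other generators}\mapsto0,$$
which is continuous in $t$. Lemma 5 applies to the exterior algebra on the symbols $e_j,f_j$.

**Step 2: a second family, for the bidegrees $(p,0)$.** Products of $N_t$ with tori spread the jump at $(0,1)$ to positions with $q\ge1$ only. For $q=0$ we want a holomorphic $1$-form which is closed at $t=0$ and not closed for $t\neq0$. Let $Y=N\times\mathbb C/\mathbb Z[i]$, with $\omega^1,\dots,\omega^4$ from Section 5 and $\omega^5=dz_5$. On $Y\times\mathbb C$ take the $(1,0)$-forms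
$$dt,\ \omega^1,\ \omega^2,\ \omega^3,\ \omega^4,\ \varphi^5=\omega^5+t\bar\omega^3 .$$
With conjugates these form a coframe. Here $d\varphi^5=dt\wedge\bar\omega^3-t\,\omega^{1\bar2}$, and $d\omega^3=\omega^{2\bar1}$, $d\omega^4=\omega^{12}+\omega^{1\bar2}$. All lie in the ideal of $(1,0)$-forms, so we obtain a family $Y_t$ over $\mathbb C$ as before. With $\varphi^j=\omega^j$ for $j\le4$, on $Y_t$:
$$d\varphi^1=d\varphi^2=0,\quad d\varphi^3=\varphi^{2\bar1},\quad d\varphi^4=\varphi^{12}+\varphi^{1\bar2},\quad d\varphi^5=-t\,\varphi^{1\bar2}.\tag{4}$$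
Translations in $(z_3,z_4,z_5)$ form a real torus. Give it the complex structure with $(1,0)$-forms $d\tau_3,\ d\tau_4,\ d\tau_5+t\,d\bar\tau_3$. The action map adds exactly these to $\varphi^3,\varphi^4,\varphi^5$, so the action on $Y_t$ is holomorphic, with quotient the torus $\mathbb C^2/\mathbb Z[i]^2$ with $(1,0)$-forms $\varphi^1,\varphi^2$. By (4), Lemma 2 applies.

Let $e_j=\varphi^j$ $(j\le4)$, $e_5=\varphi^5+t\varphi^4$, $f_j=\bar\varphi^j$. Then $\bar\partial e_5=-t\varphi^{1\bar2}+t\varphi^{1\bar2}=0$ and $\partial e_5=t\varphi^{12}$. Also $d\bar\varphi^5=-\bar t\,\bar\varphi^1\varphi^2=\bar t\,\varphi^{2\bar1}$. So $\bar\partial$ is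
$$e_3\mapsto e_2f_1,\quad e_4\mapsto e_1f_2,\quad f_4\mapsto f_1f_2,\quad\text{others}\mapsto0,$$
independent of $t$, and $\partial$ is
$$e_4\mapsto e_1e_2,\quad e_5\mapsto t\,e_1e_2,\quad f_3\mapsto-e_1f_2,\quad f_4\mapsto-e_2f_1,\quad f_5\mapsto\bar t\,e_2f_1,\quad\text{others}\mapsto0 .$$
By Lemma 5, $r^{i,j}(Y_t)\ge r^{i,j}(Y_0)$ for all $i,j$ and $t$ near $0$. Moreover $E_1^{1,0}=\langle e_1,e_2,e_5\rangle$ and $d_1e_5=t\,e_1e_2$ in $E_1^{2,0}=\ker\bar\partial|_{\Lambda^{2,0}}$, where nothing is divided out. So $r^{1,0}(Y_0)=0$ and $r^{1,0}(Y_t)=1$ for $t\ne0$.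

**Step 3: multiply by tori.** By Lemma 4 and Steps 1 and 2, all contributions to the differences below are $\ge0$ for small $t\neq 0$. Keeping only the one from $(0,1)$, respectively $(1,0)$, we get for all $(p,q)$
$$\begin{aligned}r^{p,q}(N_t\times T^m)-r^{p,q}(N_0\times T^m)&\ge h^{p,q-1}(T^m),\\ r^{p,q}(Y_t\times T^m)-r^{p,q}(Y_0\times T^m)&\ge h^{p-1,q}(T^m).\end{aligned}\tag{5}$$
If $q\ge1$, the first right-hand side is positive for $m\ge\max(p,q-1)$. If $q=0$ and $p\ge1$, the second is positive for $m\ge p-1$. So for every $(p,q)\ne(0,0)$ some family has $r^{p,q}(X_t)>r^{p,q}(X_0)$ for all small $t\neq0$, and usc fails at $0$. In the same family $r^{p-1,q}$ does not decrease from $t=0$ to small $t\ne0$, by (5) in bidegree $(p-1,q)$ (for $p=0$ it is $0$). Hence $s^{p,q}$ also increases strictly, and usc fails for it. Together with bidegree $(0,0)$ from Section 3, Theorem B is proved. $\blacksquare$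

## 7. A family of genus 2 curves leaving a fixed integral plane

Now we want three-dimensional fibers. The plan is a tower $X_t\to S_t\to C_t$ of two elliptic fiber bundles over a curve, with fiber coframe $x,y$ and with $dy=(p_t+\bar q_t)\wedge x$, where $p_t+\bar q_t$ is the harmonic form on $C_t$ representing a *fixed* cohomology class $a$. It will turn out that $d_1^{0,2}$ vanishes exactly when $p_t$ and $q_t$ are proportional. So we need a family of curves and a class $a$ for which $p_t,q_t$ are proportional only at $t=0$. A real class would give $p_t=q_t$, and in genus 1 any two holomorphic forms are proportional; so we use $\mathbb Z[i]$-coefficients and genus 2.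

Let
$$P_t(x)=(x^2-1)(x^2-4)(x^2-9)+tx,$$
with $t$ in a disc $B$ around $0$ so small that $P_t$ has six distinct roots. Let $\mathcal C\to B$ be the family of genus 2 curves $C_t:y^2=P_t(x)$, compactified with the chart $s=1/x$, $w=y/x^3$, $w^2=s^6P_t(1/s)$. At $s=0$ this reads $w^2=1$, so there are two points at infinity. Since $B$ is contractible, we identify $H^1(C_t,\cdot)=H^1(\mathcal C,\cdot)=H^1(C_0,\cdot)$. The forms $\omega_t^1=x\,dx/y$ and $\omega^2_t=dx/y$ are a basis of $H^0(K_{C_t})$. (In Sections 7 and 8 the symbols $\omega$ no longer refer to Sections 1–6, and in Section 7 alone $x,y$ are the coordinates of the curve.)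

The curve $C_0$ has the double cover $f:C_0\to E_0$, $(x,y)\mapsto(x^2,y)$, onto $E_0:v^2=(u-1)(u-4)(u-9)$, with deck involution $\sigma(x,y)=(-x,y)$. Let $H^\pm$ be the $\pm1$-eigenspaces of $\sigma^*$ on $H^1(C_0,\mathbb C)$.

- $H^+=f^*H^1(E_0,\mathbb C)$, and it contains $\omega_0^1=\frac12f^*(du/v)$; in fact $H^+=\langle\omega_0^1,\overline{\omega_0^1}\rangle$.
- $H^-=\langle\omega_0^2,\overline{\omega_0^2}\rangle$, since $\sigma^*(dx/y)=-dx/y$.
- $H^+=(H^-)^\perp$ for the cup product: $\sigma$ preserves orientation, so $\alpha\cup\beta=\sigma^*\alpha\cup\sigma^*\beta=-\alpha\cup\beta$ for $\alpha\in H^+,\beta\in H^-$, and both spaces have dimension 2 in a nondegenerate space of dimension 4.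

**Lemma 6.** After shrinking $B$: $H^{1,0}(C_t)\cap H^+\ne0$ if and only if $t=0$.

*Proof.* **Step 1: a determinant.** Put $n_1=\omega_0^2$, $n_2=\overline{\omega_0^2}$ and $M_{jk}(t)=[\omega_t^j]\cup n_k$. A combination $\sum c_j[\omega_t^j]$ lies in $H^+=(H^-)^\perp$ iff $cM(t)=0$. So the intersection is nonzero iff $\det M(t)=0$. We show that $\det M$ is holomorphic with a simple zero at $0$.

**Step 2: the classes $[\omega_t^j]$ near $t=0$.** Let $W\subset C_0$ be the six points with $y=0$, and $U$ the complement of small open discs around $W$. For small $t$ the maps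
$$\Phi_t:U\to C_t,\qquad(x,y)\mapsto\Bigl(x,\ y\sqrt{1+tx/P_0(x)}\Bigr)\quad(\text{branch near }1)$$
are defined, also at $x=\infty$, where $x/P_0(x)$ vanishes. They land in $C_t$ since $y^2(1+tx/P_0)=P_t$. They depend smoothly on $t$, and $\Phi_0$ is the inclusion. So $\Phi_t$ and the inclusion are homotopic as maps $U\to\mathcal C$, and the class of $H^1(C_0)$ identified with $[\omega_t^j]$ restricts to $[\Phi_t^*\omega_t^j]$ in $H^1(U)$, where
$$\Phi_t^*\omega_t^1=(1+tx/P_0)^{-1/2}\,\frac{x\,dx}y,\qquad\Phi_t^*\omega_t^2=(1+tx/P_0)^{-1/2}\,\frac{dx}y .$$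
Their periods over cycles in $U$ are holomorphic in $t$. The restriction $H^1(C_0)\to H^1(U)$ is injective, because $H^1(C_0,U)$ is a sum of groups $H^1(\text{disc},\text{boundary circle})=0$. Hence $[\omega_t^j]$ is holomorphic in $t$. Moreover $\dot\omega^1:=\frac d{dt}\big|_0[\omega_t^1]$ restricts on $U$ to the class of
$$\eta=-\frac12\cdot\frac x{P_0}\cdot\frac{x\,dx}y=-\frac12\,\frac{x^2dx}{y^3},$$
using $P_0=y^2$ on $C_0$.

**Step 3: reduce $(\det M)'(0)$ to one number.** The first row of $M(0)$ is $0$ because $\omega_0^1\in H^+$. Also $M_{21}(0)=\omega_0^2\cup\omega_0^2=0$ and $M_{22}(0)=\int\omega_0^2\wedge\overline{\omega_0^2}\ne0$. So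
$$(\det M)'(0)=(\dot\omega^1\cup\omega_0^2)\,M_{22}(0).$$

**Step 4: a smooth representative of $\dot\omega^1$.** Off $W$ the form $\eta$ is holomorphic; at infinity $x^2dx/y^3=-s^5ds/w^3$. Near a point of $W$ use $y$ as local coordinate. There $x$ is an even function of $y$, so $dx/dy$ is odd, and $\eta=\phi(y)\,dy$ with $\phi$ even. Hence $\eta$ has no residue, and $\eta=dh$ with $h$ meromorphic. Let $\chi$ be a cutoff function equal to $1$ near $W$ and supported in the removed discs. Then $\tilde\eta=\eta-d(\chi h)$, extended by $0$ across $W$, is smooth and closed on $C_0$ and agrees with $\eta$ on $U$. By injectivity of $H^1(C_0)\to H^1(U)$, $[\tilde\eta]=\dot\omega^1$.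

**Step 5: Stokes.** Since $\eta\wedge\omega_0^2=0$ (both have type $(1,0)$) and $\tilde\eta=0$ where $\chi=1$,
$$\dot\omega^1\cup\omega_0^2=\int\tilde\eta\wedge\omega_0^2=-\int d(\chi h\,\omega_0^2),$$
the last integral being over the annuli on which $\chi$ varies. On the outer circles $\chi=0$; the inner circles, where $\chi=1$, contribute $-\oint h\,\omega_0^2$ to $\int d(\chi h\omega_0^2)$. Hence
$$\dot\omega^1\cup\omega_0^2=2\pi i\sum_W\mathrm{Res}(h\,\omega_0^2).$$

**Step 6: the residues.** At a root $e$ of $P_0$ we have $x=e+y^2/P_0'(e)+O(y^4)$. So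
$$\omega_0^2=\Bigl(\frac2{P_0'(e)}+O(y^2)\Bigr)dy,\quad\eta=\Bigl(-\frac{e^2}{P_0'(e)}+O(y^2)\Bigr)y^{-2}dy,\quad h=\frac{e^2}{P_0'(e)}\,y^{-1}+\text{holomorphic}.$$
The residue of $h\,\omega_0^2$ is $2e^2/P_0'(e)^2$. It is positive, as $e\in\{\pm1,\pm2,\pm3\}$ and $P_0'(e)$ is real and nonzero. So the sum is nonzero and $\det M$ has a simple zero at $0$, which is isolated. $\square$

**The class $a$.** Let $a_1,a_2\in f^*H^1(E_0,\mathbb Z)\subset H^1(\mathcal C,\mathbb Z)$ be linearly independent; they form a basis of $H^+$ over $\mathbb C$. Put $a=a_1+ia_2\in H^1(\mathcal C,\mathbb Z[i])$, and let $p_t+\bar q_t$ be the harmonic representative of $a$ on $C_t$, with $p_t,q_t\in H^0(K_{C_t})$. If $a_j'$ is the $(1,0)$-part of $a_j$ on $C_t$, then $a_j=a_j'+\overline{a_j'}$ because $a_j$ is real. So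
$$p_t=a_1'+ia_2',\qquad q_t=a_1'-ia_2' .$$
Thus $p_t,q_t$ are linearly dependent iff $a_1',a_2'$ are, iff some nonzero $\lambda_1a_1+\lambda_2a_2$ is of type $(0,1)$, iff (conjugating) $H^+\cap H^{1,0}(C_t)\neq0$, iff $t=0$ by Lemma 6.

At $t=0$ we have $a_j'=\zeta_j\omega_0^1$, and $\zeta_j\ne0$ because $a_j$ is real and nonzero. If $\zeta_1=\pm i\zeta_2$ for some sign, replace $a_1$ by $2a_1$; since $2\zeta_1=\pm2i\zeta_2$, afterwards $\zeta_1\neq i\zeta_2$ and $\zeta_1\ne-i\zeta_2$. Then $p_0=(\zeta_1+i\zeta_2)\omega_0^1$ and $q_0=(\zeta_1-i\zeta_2)\omega_0^1$ are nonzero. In total: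
$$p_t\ne0\ne q_t\ \text{ for all }t;\qquad p_0\in\mathbb Cq_0;\qquad p_t,q_t\ \text{linearly independent for }t\ne0.\tag{6}$$

## 8. Threefolds as towers of elliptic bundles over the curves

Let $E=\mathbb C/\mathbb Z[i]$. It is a $\mathbb Z[i]$-module. A principal $E$-bundle is glued from pieces $U_i\times E$ by translations, and a *connection form* on it is for us an invariant $(1,0)$-form restricting to a nonzero invariant form on the fibers. A small example: the maps $(z_1,z_2)\mapsto(z_1+a_1,\,z_2+a_2+\bar a_1z_1)$, $a\in\mathbb Z[i]^2$, on $\mathbb C^2$ are holomorphic and form a group. The quotient is a principal $E$-bundle over $\mathbb C/\mathbb Z[i]$ (translations in $z_2$), with connection form $x=dz_2-\bar z_1dz_1$ and $dx=dz_1\wedge d\bar z_1$, a form on the base.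

**Step 1: the first bundle $\mathcal S\to\mathcal C$.** Let $\mathcal O(E)$ be the sheaf of holomorphic maps to $E$. Let $D\subset\mathcal C$ be the section $s=0,w=1$, and $\mathcal L=\mathcal O(D)$, of degree $1$ on every $C_t$. Let $g_{ij}$ be transition functions of $\mathcal L$ on a cover $(U_i)$ of $\mathcal C$, and $s_{ij}=\frac1{2\pi i}\log g_{ij}$. This is well defined modulo $\mathbb Z\subset\mathbb Z[i]$, so it is a cocycle in $\mathcal O(E)$. Let $\mathcal S\to\mathcal C$ be the principal $E$-bundle with fiber coordinates $x_i=x_j+s_{ij}$.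

**Step 2: the second bundle $\mathcal X\to\mathcal S$.** We would like to glue by $y_i=y_j+a_{ij}x_j$, where $a_{ij}$ is a $\mathbb Z[i]$-valued cocycle representing $a$ (after refining the cover). This needs a correction. The products $a_{ij}s_{jk}\in\mathcal O(E)(U_{ijk})$ form a 2-cocycle, since
$$a_{jk}s_{kl}-a_{ik}s_{kl}+a_{ij}s_{jl}-a_{ij}s_{jk}=-a_{ij}s_{kl}+a_{ij}s_{kl}=0 .$$
The exact sequence $0\to\mathbb Z[i]\to\mathcal O\to\mathcal O(E)\to0$ gives $H^2(\mathcal C,\mathcal O(E))=0$, because:

- $H^3(\mathcal C,\mathbb Z[i])=H^3(C_0,\mathbb Z[i])=0$;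
- $H^2(\mathcal C,\mathcal O)=0$ by Leray, since the direct images of $\mathcal O$ on $B$ are coherent and vanish in degrees $\ge2$, and $B$ is Stein.

So, after refinement, $a_{ij}s_{jk}=c_{ij}+c_{jk}-c_{ik}$ with $c_{ij}\in\mathcal O(E)(U_{ij})$. Put $\varepsilon_{ij}=a_{ij}x_j-c_{ij}$. Using $a_{jk}-a_{ik}=-a_{ij}$ and $x_j-x_k=s_{jk}$,
$$\varepsilon_{ij}+\varepsilon_{jk}-\varepsilon_{ik}=a_{ij}(x_j-x_k)-a_{ij}s_{jk}=0 .$$
So there is a holomorphic principal $E$-bundle $\mathcal X\to\mathcal S$ with fiber coordinates $y_i=y_j+a_{ij}x_j-c_{ij}$. The composition $\mathcal X\to\mathcal S\to\mathcal C\to B$ is a proper surjective holomorphic submersion, with fibers compact threefolds $X_t\to S_t\to C_t$.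

From here on fix $t$ and write $C=C_t$, $S=S_t$, $X=X_t$, $p=p_t$, $q=q_t$, and $U_i$ for $U_i\cap C$. Recall that every 2-form on $C$ with zero integral is $\bar\partial\mu$ with $\mu\in A^{1,0}(C)$. Also $d=\bar\partial$ on $A^{1,0}(C)$.

**Step 3: a connection form on $S$.** By a partition of unity choose $\xi_i\in A^{1,0}(U_i)$ with $\xi_i-\xi_j=-ds_{ij}$. As $dx_i-dx_j=ds_{ij}$, the form $x:=dx_i+\xi_i$ is a global $(1,0)$-form on $S$, and $dx=\bar\partial\xi_i=:\Omega$ is a global 2-form on $C$. The forms $2\pi i\,\xi_i$ change by $-d\log g_{ij}$, so they are connection forms of $\mathcal L|_C$ or its dual. Hence $\Omega$ represents $\pm c_1(\mathcal L|_C)$ and $\int_C\Omega=\pm1$. Replacing $x$ by $x+\mu$ with $\mu\in A^{1,0}(C)$ (i.e. $\xi_i$ by $\xi_i+\mu$) changes $\Omega$ by $\bar\partial\mu$, so we may assume that $\Omega$ is real. A sign of $x$ will be adjusted at the end, to make $\int_C\Omega=1$.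

**Step 4: a connection form on $X$.** Choose smooth functions $h_i$ on $U_i$ with $h_i-h_j=a_{ij}$. The closed form $A=dh_i$ is global and represents $\pm a$. Changing all $h_i$ by one global function, we may assume $A$ harmonic, so $A=\pm(p+\bar q)$, the sign depending on conventions. Put $\eta_i=dy_i-h_idx_i$. Then
$$\eta_i-\eta_j=(a_{ij}dx_j-dc_{ij})-\bigl(h_i(dx_j+ds_{ij})-h_jdx_j\bigr)=-dc_{ij}-h_i\,ds_{ij},$$
a cocycle of $(1,0)$-forms on $C$. So there are $\zeta_i\in A^{1,0}(U_i)$ with $\zeta_i-\zeta_j=dc_{ij}+h_ids_{ij}$, and $y:=\eta_i+\zeta_i$ is a global $(1,0)$-form on $X$. Its differential is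
$$dy=-A\wedge dx_i+\bar\partial\zeta_i=-A\wedge x+\Theta,\qquad\Theta=A\wedge\xi_i+\bar\partial\zeta_i .$$
As $dy$ and $A\wedge x$ are global, $\Theta$ is a global 2-form on $C$. Since $\int_C\Omega\neq0$, we can write $\Theta=c\,\Omega+\bar\partial\mu$ with a constant $c$ and $\mu\in A^{1,0}(C)$. Replacing $y$ by $y-cx-\mu$ removes $\Theta$. Finally change the sign of $x$ so that $\int_C\Omega=1$, and then the sign of $y$ if necessary. The result is
$$dx=d\bar x=\Omega,\quad\textstyle\int_C\Omega=1,\qquad dy=(p+\bar q)\wedge x,\qquad d\bar y=(\bar p+q)\wedge\bar x.\tag{7}$$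
Here $x$ (resp. $y$) is invariant under the $E$-action on $S$ (resp. $X$) and restricts to a nonzero invariant form on the fibers.

## 9. The finite model $H^\bullet(C)\otimes\Lambda(x,\bar x,y,\bar y)$ and its $d_1$

Let $\Lambda=\Lambda(x,\bar x,y,\bar y)$.

**Step 1: from $X$ down to $C$.** By Lemma 1 for $E$ acting on $X$, $A(S)\otimes\Lambda(y,\bar y)=A(X)^E\subset A(X)$ is an $E_1$-isomorphism. Filter by degree in $y,\bar y$. By (7), $\bar\partial$ does not raise this degree, and on graded pieces it is $\bar\partial_S\otimes1$. By Lemma 1 for $E$ acting on $S$, the inclusion $A(C)\otimes\Lambda(x,\bar x)=A(S)^E\subset A(S)$ is a $\bar\partial$-quasi-isomorphism. Hence $A(C)\otimes\Lambda\subset A(S)\otimes\Lambda(y,\bar y)$ is an $E_1$-isomorphism.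

**Step 2: from $A(C)$ to cohomology.** We replace $A(C)$ by a subalgebra and then a quotient, so that $\partial$ and $\bar\partial$ become zero on the base part. Let
$$\mathcal B=\mathbb C\oplus A^{1,0}(C)\oplus\overline{H^0(K_C)}\oplus A^{1,1}(C)\subset A(C).$$
This is a subalgebra stable under $\bar\partial$, and $\partial=0$ on it (note $\partial\bar\nu=\overline{\bar\partial\nu}=0$ for $\nu\in H^0(K_C)$). The inclusion $\mathcal B\subset A(C)$ is a $\bar\partial$-quasi-isomorphism: for $p=0$ it is $\mathbb C\oplus\overline{H^0(K_C)}$ with zero differential, which represents $H^{0,0}$ and $H^{0,1}$, and for $p=1$ it is an equality.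

Let $K'\subset A^{1,0}(C)$ be the space of all $k$ with $\int_Ck\wedge\bar\nu=0$ for all $\nu\in H^0(K_C)$, and let $\mathcal J=K'\oplus\bar\partial A^{1,0}(C)$. It is an ideal of $\mathcal B$: $K'\wedge\overline{H^0(K_C)}$ consists of 2-forms of integral $0$, and the other products with positive-degree elements vanish. It is $\bar\partial$-acyclic: the pairing $\int\mu\wedge\bar\nu$ is nondegenerate on $H^0(K_C)$, so $A^{1,0}=H^0(K_C)\oplus K'$, and since $\ker\bar\partial|_{A^{1,0}}=H^0(K_C)$, the map $\bar\partial:K'\to\bar\partial A^{1,0}$ is bijective. The quotient is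
$$\mathcal B/\mathcal J=H:=\mathbb C\oplus H^{1,0}\oplus H^{0,1}\oplus\mathbb C\,o,\qquad o=[\Omega],\quad\mu\wedge\bar\nu=\langle\mu,\nu\rangle\,o,\quad\langle\mu,\nu\rangle=\int_C\mu\wedge\bar\nu .$$
Note $\langle\mu,\mu\rangle\ne0$ for $\mu\ne0$.

By (7), $\mathcal B\otimes\Lambda$ and $\mathcal J\otimes\Lambda$ are stable under $\partial,\bar\partial$. Filter by weight, with $x,\bar x$ of weight $1$ and $y,\bar y$ of weight $2$. By (7), $\bar\partial$ does not raise weight, and on graded pieces it is $\bar\partial_C\otimes1$. So $\mathcal B\otimes\Lambda\subset A(C)\otimes\Lambda$ is an $E_1$-isomorphism, $\mathcal J\otimes\Lambda$ is $\bar\partial$-acyclic, and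
$$A(C)\otimes\Lambda\ \supset\ \mathcal B\otimes\Lambda\ \to\ \mathcal N:=H\otimes\Lambda$$
are both $E_1$-isomorphisms. Thus $r^{i,j}(X)$ is computed from $\mathcal N$, where $\partial=\bar\partial=0$ on $H$ and, by (7),
$$\begin{aligned}&\bar\partial x=o,&&\bar\partial\bar x=0,&&\bar\partial y=\bar qx,&&\bar\partial\bar y=\bar p\bar x;\\&\partial x=0,&&\partial\bar x=o,&&\partial y=px,&&\partial\bar y=q\bar x.\end{aligned}\tag{8}$$

**Step 3: $d_1$ in low bidegrees.** Recall $p,q\ne0$. Let $\mu\in H^{1,0}$ and $\bar\nu\in H^{0,1}$. Products of two elements of $H^{1,0}$, or of two elements of $H^{0,1}$, vanish, and $o$ kills $H^{1,0},H^{0,1}$ and itself. For factors $u$ of degree 1 the sign rule is $\bar\partial(uv)=\bar\partial u\,v-u\,\bar\partial v$.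

*$r^{0,0}=0$.* Known from Section 3.

*$r^{0,1}=0$.* Since $\bar\partial\bar y=\bar p\bar x\ne0$, $E_1^{0,1}=\langle\bar\nu,\bar x\rangle$. Here $\partial\bar\nu=0$ and $\partial\bar x=o=\bar\partial x$ is $\bar\partial$-exact.

*$r^{0,2}$.* $\mathcal N^{0,2}$ is spanned by $\bar\nu\bar x,\ \bar\nu\bar y,\ \bar x\bar y$. All are $\bar\partial$-closed: $\bar\partial(\bar\nu\bar y)=-\bar\nu\bar p\bar x=0$ and $\bar\partial(\bar x\bar y)=-\bar x\bar p\bar x=0$. So we need $\partial$ of these modulo $\bar\partial\mathcal N^{1,1}$. A basis of $\mathcal N^{1,1}$ consists of $o$; of $\mu\bar x,\mu\bar y,\bar\nu x,\bar\nu y$ with $\mu,\bar\nu$ in bases; and of $x\bar x,x\bar y,y\bar x,y\bar y$. Under $\bar\partial$: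
$$\begin{aligned}&o,\ \mu\bar x,\ \bar\nu x,\ \bar\nu y\mapsto0,&&\mu\bar y\mapsto-\mu\bar p\bar x=-\langle\mu,p\rangle\,o\bar x,\\&x\bar x\mapsto o\bar x,&&x\bar y\mapsto o\bar y-x\bar p\bar x=o\bar y+\bar px\bar x,\\&y\bar x\mapsto\bar qx\bar x,&&y\bar y\mapsto\bar qx\bar y+\bar py\bar x.\end{aligned}$$
Hence
$$\bar\partial\mathcal N^{1,1}=\langle\,o\bar x,\ \ o\bar y+\bar px\bar x,\ \ \bar qx\bar x,\ \ \bar qx\bar y+\bar py\bar x\,\rangle,\tag{9}$$
and the four elements are linearly independent. On the other side, $\partial(\bar\nu\bar x)=-\bar\nu o=0$. Next, $\partial(\bar\nu\bar y)=-\bar\nu q\bar x=\langle q,\nu\rangle\,o\bar x$ is $\bar\partial$-exact. Finally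
$$\partial(\bar x\bar y)=o\bar y-\bar xq\bar x=o\bar y\equiv-\bar px\bar x\pmod{\bar\partial\mathcal N^{1,1}}.$$
If $o\bar y$ is a combination of the elements in (9), comparing coefficients of $o\bar x$, $o\bar y$ and the $x\bar y$-terms shows it must be $(o\bar y+\bar px\bar x)+\gamma\,\bar qx\bar x$ with $\bar p+\gamma\bar q=0$. So the class is zero iff $\bar p\in\mathbb C\bar q$. Thus $r^{0,2}=0$ if $p\in\mathbb Cq$, and $r^{0,2}=1$ otherwise.

*$r^{0,3}=0$.* $\mathcal N^{0,3}$ is spanned by the $\bar\nu\bar x\bar y$, and $\partial(\bar\nu\bar x\bar y)=-\bar\nu\,o\,\bar y=0$.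

*$r^{1,0}=0$.* $\bar\partial x=o$ and $\bar\partial y=\bar qx$ are independent, so $E_1^{1,0}=H^{1,0}$, on which $\partial=0$.

*$r^{1,1}=0$.* By the table and the independence in (9),
$$\ker\bar\partial|_{\mathcal N^{1,1}}=\langle\,o,\ \mu\bar x,\ \bar\nu x,\ \bar\nu y,\ \mu\bar y+\langle\mu,p\rangle x\bar x\,\rangle$$
(dimension $1+2+2+2+2=9=13-4$). Applying $\partial$: $o,\mu\bar x,\bar\nu x\mapsto0$; $\bar\nu y\mapsto-\bar\nu px=\langle p,\nu\rangle\,ox$; $\mu\bar y\mapsto-\mu q\bar x=0$; $x\bar x\mapsto-ox$. So only multiples of $ox$ occur, and $ox$ is $\bar\partial$-exact, since $\bar\partial(qy)=-q\bar qx=-\langle q,q\rangle\,ox$ with $\langle q,q\rangle\ne0$.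

**Step 4: the remaining bidegrees.** By Lemma 3 with $n=3$, $r^{2,j}=r^{0,3-j}$, $r^{1,2}=r^{1,1}=0$ and $r^{1,3}=r^{1,0}=0$; and $r^{3,j}=0$ for lack of a target. By (6):
$$r^{0,2}(X_t)=r^{2,1}(X_t)=\varepsilon(t),\quad\varepsilon(0)=0,\ \ \varepsilon(t)=1\ (t\ne0);\qquad r^{i,j}(X_t)=0\ \text{ otherwise.}\tag{10}$$

## 10. Products with tori in a given relative dimension

**End of the proof of Theorem C.** Let $n\ge3$ and let $T^{n-3}$ be a complex torus. By Lemma 4 and (10),
$$r^{p,q}(X_t\times T^{n-3})=\varepsilon(t)\,\bigl[h^{p,q-2}(T^{n-3})+h^{p-2,q-1}(T^{n-3})\bigr].$$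
The first summand in the bracket is positive exactly for $0\le p\le n-3$, $2\le q\le n-1$, and the second exactly for $2\le p\le n-1$, $1\le q\le n-2$. So the bracket is positive exactly for $(p,q)\in R_n$. The function vanishes at $t=0$, so $r^{p,q}$ fails to be usc at $0$ for $(p,q)\in R_n$. Likewise $s^{p,q}=r^{p,q}+r^{p-1,q}$ fails if $(p,q)\in R_n$ or $(p-1,q)\in R_n$. Since $(0,2)\in R_n$ for all $n\ge3$, both functions fail in bidegree $(0,2)$.

Now let $n\ge5$ and consider $0\le p\le n-1$, $1\le q\le n-1$. For $2\le q\le n-2$ every $p$ satisfies $p\le n-3$ or $p\ge2$, so $(p,q)\in R_n$. For $q=1$ only $p=0,1$ are missing, and for $q=n-1$ only $p=n-2,n-1$. So $R_n$ misses only $(0,1),(1,1),(n-2,n-1),(n-1,n-1)$. By (5), the family $N_t\times T^{n-4}$ gives failure for $0\le p\le n-4$, $1\le q\le n-3$, which includes $(0,1)$ and $(1,1)$ because $n\ge5$. Lemma 3 exchanges $(0,1)$ with $(n-1,n-1)$ and $(1,1)$ with $(n-2,n-1)$ in the same family, so the other two follow. Together with Section 3 for $\dim X_t\leq 2$, this proves Theorem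 C. $\blacksquare$

**Bidegrees not settled by these arguments.** In a *fixed* relative dimension $n\ge3$, a few bidegrees for $r^{p,q}$ are left undecided:

- for $n\ge5$: $(n-3,0)$, $(n-2,0)$ and their duals $(2,n)$, $(1,n)$. For the other $(p,0)$, with $1\le p\le n-4$, and their duals, failure follows from $Y_t\times T^{n-5}$, since $h^{p-1,0}(T^{n-5})>0$ in (5);
- for $n=4$: $(1,1)$, $(1,0)$, $(2,0)$ and duals. (Here $(0,1)$ and its dual $(3,3)$ are covered by $N_t$ itself.);
- for $n=3$: $(0,1)$, $(1,1)$, $(1,0)$ and duals.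

The four corners $(0,0),(n-1,0),(0,n),(n-1,n)$ always give $r^{p,q}=0$, as shown after Lemma 3.
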